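# Tor-regularity and concavity: two invariants that do not bound each other

Throughout, $\Bbbk$ is an arbitrary field, modules are graded, an unadorned $\otimes$ is over $\Bbbk$, and $M(d)$ denotes the shift with $M(d)_j=M_{d+j}$. Thus a vector in degree $j$ of $M$ sits in degree $j+1$ of $M(-1)$. For a connected graded algebra $A$ we write $\Bbbk$ also for the trivial module $A/A_{\ge1}$, on either side.

## 1. The algebra $\Bbbk\langle x,z\rangle/(x^2,z^2)$, measured twice

Let $D=\Bbbk\langle x,z\rangle/(x^2,z^2)$ with $\deg x=\deg z=1$. A word is nonzero in $D$ exactly when its letters alternate. Let $w_n=xzxz\cdots$ be the alternating word of length $n$ that starts with $x$, with $w_0=1$. A basis of $D$ is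
$$\{\,w_n,\ zw_n : n\ge 0\,\}.$$

**First measurement: the degrees in a resolution of $\Bbbk$.** As right modules, $D_{\ge1}=xD\oplus zD$. Left multiplication by $x$ sends $1\mapsto w_1$ and $zw_n\mapsto w_{n+2}$, and it kills $w_n$ for $n\ge1$. So its kernel is the span of the $w_n$ with $n\ge 1$, which is $xD$. Hence $xD\cong (D/xD)(-1)$, and by the symmetry between $x$ and $z$ also $zD\cong(D/zD)(-1)$. The exact sequence $0\to xD\to D\to D/xD\to 0$ now gives, for $i\ge1$,
$$\operatorname{Tor}_i^D(xD,\Bbbk)\cong \operatorname{Tor}^D_i(D/xD,\Bbbk)(-1)\cong \operatorname{Tor}^D_{i-1}(xD,\Bbbk)(-1),$$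
so by induction $\operatorname{Tor}_i^D(xD,\Bbbk)$ is one-dimensional in degree $i+1$. (For $i=1$ the second isomorphism uses that the map $\operatorname{Tor}_0(xD)\to\operatorname{Tor}_0(D)$ is zero, because $xD\subseteq D_{\ge1}$.) The same holds for $zD$. Therefore, for $i\ge 1$, $\operatorname{Tor}^D_i(\Bbbk,\Bbbk)\cong\operatorname{Tor}^D_{i-1}(D_{\ge1},\Bbbk)$ is two-dimensional and sits in degree exactly $i$. No degree is larger than it has to be.

**Second measurement: nice algebras over which $D$ is finite.** Put $u=x+z$ and $\kappa=u^2=xz+zx$. Then $\kappa x=xzx=x\kappa$ and $\kappa z=zxz=z\kappa$, so $\kappa$ is central. For $n\ge1$ we have $w_n\kappa=w_{n+2}$: if $w_n$ ends in $x$ only the term $zx$ survives, and if it ends in $z$ only $xz$ survives. So $D$ is generated over $\Bbbk[\kappa]$ by $1,w_1,w_2,z,zw_1,zw_2$. The polynomial ring $\Bbbk[\kappa]$ has a generator of degree $2$. We can do better: $\Bbbk[u]$ contains $\kappa=u^2$, so $D$ is finite over $\Bbbk[u]$ too, and there the generator has degree $1$.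

So $D$ is as good as possible by both measurements. The first looks at the homology of $D$ itself; the second looks for a regular algebra $T$ with a finite map $T\to D$, and asks how small the degrees in a resolution over $T$ can be. Must an algebra that does well by one measurement do reasonably well by the other?

## 2. Tor-regularity, Artin–Schelter regular algebras, concavity

For a graded vector space $W$ put $\deg W=\sup\{j:W_j\ne0\}$, with $\deg 0=-\infty$. Let $A$ be a noetherian connected graded algebra: $A=\bigoplus_{i\ge0}A_i$ with $A_0=\Bbbk$.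

**Definition (Tor-regularity).** For a graded left $A$-module $M$,
$$\operatorname{Torreg}(M)=\sup_i\{\deg\operatorname{Tor}_i^A(\Bbbk,M)-i\}.$$
In particular $\operatorname{Torreg}({}_A\Bbbk)=\sup_i\{\deg \operatorname{Tor}^A_i(\Bbbk,\Bbbk)-i\}$.

Since $\operatorname{Tor}_0(\Bbbk,\Bbbk)=\Bbbk$ in degree $0$, $\operatorname{Torreg}({}_A\Bbbk)$ is a nonnegative integer or $+\infty$. In general $\operatorname{Tor}_i^A(\Bbbk,\Bbbk)$ lives in degrees $\ge i$, and $A$ is Koszul exactly when it lives in degree $i$ for all $i$; so $\operatorname{Torreg}({}_A\Bbbk)=0$ exactly when $A$ is Koszul. The algebra $D$ is Koszul.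

*Example.* Let $A=\Bbbk[t]/(t^n)$ with $\deg t=1$, $n\ge2$. The minimal resolution of $\Bbbk$ alternates multiplication by $t$ and by $t^{n-1}$, so $\operatorname{Tor}_{2i}$ is in degree $ni$ and $\operatorname{Tor}_{2i+1}$ is in degree $ni+1$. Hence $\operatorname{Torreg}({}_A\Bbbk)=0$ for $n=2$ and $+\infty$ for $n\ge3$.

**Definition (Artin–Schelter Gorenstein and regular).** A connected graded algebra $T$ is Artin–Schelter Gorenstein if

- (a) $T$ has finite injective dimension $d$ on both sides;
- (b) $\operatorname{Ext}^i_T({}_T\Bbbk,{}_TT)=\operatorname{Ext}^i_T(\Bbbk_T,T_T)=0$ for all $i\ne d$;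
- (c) $\operatorname{Ext}^d_T({}_T\Bbbk,{}_TT)\cong\Bbbk_T(\ell)$ and $\operatorname{Ext}^d_T(\Bbbk_T,T_T)\cong{}_T\Bbbk(\ell)$ for some integer $\ell$.

If moreover $T$ has finite global dimension, $T$ is Artin–Schelter (AS) regular.

*Example.* Let $T=\Bbbk[t_1,\dots,t_n]$ with $\deg t_i=d_i\ge1$. The Koszul complex is a minimal free resolution of $\Bbbk$ of length $n$, so $T$ has global dimension $n$. Its dual is again the Koszul complex up to shift, so $\operatorname{Ext}^i_T(\Bbbk,T)=0$ for $i\neq n$ and $\operatorname{Ext}^n_T(\Bbbk,T)\cong\Bbbk(\sum d_i)$. Thus $T$ is noetherian AS regular. Moreover $\operatorname{Tor}_i(\Bbbk,\Bbbk)$ has one basis vector of degree $\sum_{k\in K}d_k$ for each $i$-element set $K\subseteq\{1,\dots,n\}$, so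
$$\operatorname{Torreg}({}_T\Bbbk)=\max_K\sum_{k\in K}(d_k-1)=\sum_{k=1}^n(d_k-1).\tag{1}$$
The case $n=0$, $T=\Bbbk$, is allowed.

**Definition (finite map, concavity).** A graded homomorphism $f:T\to A$ of connected graded algebras is finite if $A$ is finitely generated both as a left and as a right $T$-module via $f$. The concavity of $A$ is
$$c(A)=\inf\{\operatorname{Torreg}({}_T\Bbbk): f:T\to A\text{ finite},\ T\text{ noetherian AS regular}\},$$
with $c(A)=\infty$ if there is no such $T$.

*Example.* For $D$, the map $\Bbbk[\kappa]\to D$ has $\operatorname{Torreg}=2-1=1$, but $\Bbbk[u]\to D$ has $\operatorname{Torreg}=0$; so $c(D)=0$. If $A$ is finite-dimensional, $\Bbbk\to A$ is finite, so $c(A)=0$.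

The following question is asked by Ellen Kirkman, Robert Won and James J. Zhang in "Homological regularities and concavities", arXiv:2107.07474 (2021). Suppose both $c(A)$ and $\operatorname{Torreg}({}_A\Bbbk)$ are finite. Is $\operatorname{Torreg}({}_A\Bbbk)$ bounded by a function of $c(A)$, or vice versa? Precisely: is there $\phi:\mathbb Z_{\ge0}\to\mathbb Z_{\ge0}$ with $\operatorname{Torreg}({}_A\Bbbk)\le\phi(c(A))$ for all such $A$, and is there $\psi:\mathbb Z_{\ge0}\to\mathbb Z_{\ge0}$ with $c(A)\le\psi(\operatorname{Torreg}({}_A\Bbbk))$ for all such $A$? Both answers are no, in the strongest sense.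

**Theorem 1.** Let $\Bbbk$ be any field. For every pair $(r,c)\in\mathbb Z_{\ge0}^2$ there is a noetherian connected graded $\Bbbk$-algebra $A$, a finite module over a central polynomial subalgebra, with
$$\operatorname{Torreg}({}_A\Bbbk)=r,\qquad c(A)=c.$$

If $\phi$ existed, the pairs $(r,c)$ with $c$ fixed would give $r\le\phi(c)$ for all $r$, which is absurd; likewise the pairs with $r$ fixed rule out $\psi$. The lower bounds for $c(A)$ that we prove hold even if "noetherian AS regular $T$" is weakened to "noetherian connected graded $T$ of finite global dimension".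

The proof builds two families out of $D$. One has $c=0$ and growing Tor-regularity (Section 3); the other has Tor-regularity $0$ and growing concavity (Sections 4 and 5). Tensor products then give all pairs (Section 6).

## 3. A cubic relation that costs exactly one

To get $c=0$ and positive Tor-regularity, the first thing to try is a finite-dimensional algebra with a relation of degree $3$, such as $\Bbbk[t]/(t^3)$. Here $c=0$ comes for free. But Section 2 shows what goes wrong: the Tor-regularity jumps to $+\infty$, because the annihilator of $t$ is $t^2A$ and the annihilator of $t^2$ is $tA$, so the resolution passes through the cubic relation again and again, and each pass adds one to $\deg\operatorname{Tor}_i-i$. We need a cubic relation that the resolution can use only once.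

Start from $D$, which has the good central element $\kappa=u^2$, and add a generator $y$ of degree $1$ with the monomial relations $y^2=xy=yz=0$. For $\kappa$ to remain central we need $\kappa y=y\kappa$. Now $\kappa y=xzy+zxy=xzy$ and $y\kappa=yxz+yzx=yxz$. So centrality of $\kappa$ is precisely one cubic relation, $xzy=yxz$. (Some such relation is needed. In the monomial algebra with relations $x^2,y^2,z^2,xy,yz$ only, the blocks $(xz)^3$ and $(xzy)^2$, both of length $6$, can be concatenated freely; this gives at least $2^k$ nonzero words of length $6k$, so that algebra is not finite over any polynomial ring $\Bbbk[t_1,\dots,t_n]$.) Define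
$$C=\Bbbk\langle x,y,z\rangle/(x^2,\;y^2,\;z^2,\;xy,\;yz,\;xzy-yxz).$$

**Proposition 2.** $C$ is a finite module over the central polynomial subalgebra $\Bbbk[\kappa]$, hence noetherian; $\operatorname{Torreg}({}_C\Bbbk)=1$; and $c(C)=0$.

**Step 1: a basis.** The aim is to compute in $C$ by hand. Use the deglex order with $x>y>z$. The leading words of the relations are $xx,yy,zz,xy,yz,xzy$, and $xzy$ is rewritten to $yxz$. By Bergman's Diamond Lemma, if every overlap of leading words resolves (the two ways to rewrite it lead to the same element), then the words containing no leading word form a basis. Overlaps of two monomial relations give $0$ both ways. No leading word is contained in another, and $xzy$ does not overlap itself. An overlap in which $xzy$ comes second needs a leading word ending in $x$, namely $xx$. An overlap in which it comes first needs one beginning with $y$, namely $yy$ or $yz$. So three overlaps remain.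

- $xxzy$: $(xx)zy=0$, and $x(xzy)\to xyxz\to0$.
- $xzyy$: $(xzy)y\to yxzy\to yyxz\to0$, and $xz(yy)=0$.
- $xzyz$: $(xzy)z\to yxzz\to0$, and $xz(yz)=0$.

All resolve. Which words avoid the leading words? After $x$ only $z$ may come, and after $xz$ only $x$; so from the first $x$ on, the word alternates. Before the first $x$ stands a word in $y,z$ without $yy,yz,zz$, that is, one of $1,y,z,zy$. With $w_n$ as in Section 1, the basis is
$$\{\,w_n,\ yw_n,\ zw_n,\ zyw_n : n\ge0\,\}.\tag{2}$$
As a check in low degrees: the dimensions are $1,3,4,4,4,\dots$, and indeed $9-5=4$ in degree $2$.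

**Step 2: left multiplication and five facts.** The aim is to describe the right ideals that will occur in the resolution. From the relations,

- $x\cdot1=w_1$, $x\cdot w_n=0$ for $n\ge1$, $x\cdot yw_n=0$, $x\cdot zw_n=w_{n+2}$, and $x\cdot zyw_n=yxzw_n=yw_{n+2}$;
- $y\cdot w_n=yw_n$, and $y\cdot yw_n=y\cdot zw_n=y\cdot zyw_n=0$;
- $z\cdot w_n=zw_n$, $z\cdot yw_n=zyw_n$, and $z\cdot zw_n=z\cdot zyw_n=0$.

The only entry where the cubic relation acts is $x\cdot zyw_n=yw_{n+2}$. Reading off images, with angle brackets for linear spans over all $n\ge0$ unless stated otherwise,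
$$yC=\langle yw_n\rangle,\quad zC=\langle zw_n,zyw_n\rangle,\quad zyC=\langle zyw_n\rangle,\quad xC=\langle w_n\,(n\ge1),\ yw_n\,(n\ge2)\rangle,$$
and we put
$$I:=xC+yC=\langle w_n\ (n\ge1),\ yw_n\ (n\ge0)\rangle .$$
The following hold as right modules.

(i) $C_{\ge1}=I\oplus zC$. Compare bases with (2).

(ii) $zC\cong(C/zC)(-1)$. Left multiplication by $z$ is injective on $\langle w_n,yw_n\rangle$ and zero on $\langle zw_n,zyw_n\rangle=zC$, so $\{a:za=0\}=zC$.

(iii) $yC\cong(C/(yC\oplus zC))(-1)$. Left multiplication by $y$ is injective on $\langle w_n\rangle$ and kills all other basis elements, so $\{a:ya=0\}=yC\oplus zC$.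

(iv) $zyC\cong yC(-1)$. Left multiplication by $z$ is injective on $yC=\langle yw_n\rangle$.

(v) $Q:=I/yC\cong(C/(I\oplus zyC))(-1)$. Indeed $Q=(xC+yC)/yC\cong xC/(xC\cap yC)$, which is $C/\{a:xa\in yC\}$ shifted by $-1$. Modulo $yC$, left multiplication by $x$ sends $1\mapsto w_1$ and $zw_n\mapsto w_{n+2}$, which are linearly independent, and it kills $w_n$ $(n\ge1)$, $yw_n$ and $zyw_n$. So $\{a:xa\in yC\}=\langle w_n\,(n\ge1),\,yw_n,\,zyw_n\rangle=I\oplus zyC$.

**Step 3: the upper bound $\operatorname{Torreg}({}_C\Bbbk)\le1$.** The aim is to turn (i)–(v) into a recursion for Tor and to see that the excess created by the cubic relation never accumulates. Write $\operatorname{Tor}_i(X)=\operatorname{Tor}_i^C(X,\Bbbk)$ for right modules $X$. If $J\subseteq C_{\ge1}$ is a right ideal, then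
$$\operatorname{Tor}_i(C/J)\cong\operatorname{Tor}_{i-1}(J)\qquad(i\ge1).\tag{3}$$
For $i\ge2$ this is the long exact sequence of $0\to J\to C\to C/J\to0$. For $i=1$, the sequence is $0\to\operatorname{Tor}_1(C/J)\to\operatorname{Tor}_0(J)\to\operatorname{Tor}_0(C)\to\operatorname{Tor}_0(C/J)\to 0$, and its last map is an isomorphism $\Bbbk\to\Bbbk$ because $J\subseteq C_{\ge1}$.

Now the claims follow by induction on $i$.

- $\operatorname{Tor}_i(zC)$ is concentrated in degree $i+1$. For $i=0$ the module is generated by $z$. For $i\ge1$, (ii) and (3) give $\operatorname{Tor}_i(zC)\cong\operatorname{Tor}_{i-1}(zC)(-1)$.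
- $\operatorname{Tor}_i(yC)$ is concentrated in degree $i+1$. For $i=0$ it is generated by $y$. For $i\ge1$, (iii) and (3) give $\operatorname{Tor}_i(yC)\cong\operatorname{Tor}_{i-1}(yC)(-1)\oplus\operatorname{Tor}_{i-1}(zC)(-1)$.
- $\operatorname{Tor}_i(zyC)$ is concentrated in degree $i+2$, by (iv).
- $\operatorname{Tor}_i(I)$ is concentrated in degrees $i+1$ and $i+2$. For $i=0$, $I$ is generated by $x,y$ in degree $1$. For $i\ge1$, (v) and (3) give
$$\operatorname{Tor}_i(Q)\cong\operatorname{Tor}_{i-1}(I)(-1)\oplus\operatorname{Tor}_{i-1}(zyC)(-1).\tag{4}$$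
By induction the first summand lies in degrees $i+1,i+2$, and the second lies in degree $i+2$. The exact sequence $\operatorname{Tor}_i(yC)\to\operatorname{Tor}_i(I)\to\operatorname{Tor}_i(Q)$ from $0\to yC\to I\to Q\to0$ gives the claim, as $\operatorname{Tor}_i(yC)$ is in degree $i+1$.

Look at (4): the recursion for $I$ feeds on $I$ with no new excess and on $zyC$ with excess one, while $zyC$ feeds only on $yC$ and $zC$, which are linear. That is the difference from $\Bbbk[t]/(t^3)$.

By (3) with $J=C_{\ge1}$ and (i), for $i\ge1$,
$$\operatorname{Tor}_i(\Bbbk)\cong\operatorname{Tor}_{i-1}(I)\oplus\operatorname{Tor}_{i-1}(zC)\tag{5}$$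
lies in degrees $i$ and $i+1$. So $\operatorname{Torreg}({}_C\Bbbk)\le1$.

**Step 4: the value is $1$.** The aim is to find a nonzero class in $\operatorname{Tor}_2(\Bbbk)_3$, which reflects the cubic relation. By (4) with $i=1$, $\operatorname{Tor}_1(Q)_3\supseteq(\operatorname{Tor}_0(zyC)(-1))_3=\operatorname{Tor}_0(zyC)_2=\Bbbk$. The sequence
$$\operatorname{Tor}_1(I)_3\to\operatorname{Tor}_1(Q)_3\to\operatorname{Tor}_0(yC)_3=0$$
is exact, so $\operatorname{Tor}_1(I)_3\ne0$, and by (5) $\operatorname{Tor}_2(\Bbbk)_3\supseteq\operatorname{Tor}_1(I)_3\neq0$. Hence $\operatorname{Torreg}({}_C\Bbbk)=1$.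

**Step 5: finiteness and $c(C)=0$.** The aim is to check that $u=x+z$ still works. As in Section 1, $\kappa=u^2=xz+zx$ commutes with $x$ and $z$, and $\kappa y=xzy=yxz=y\kappa$; so $\kappa$ is central. Again $w_n\kappa=w_{n+2}$ for $n\ge1$. Hence $C$ is generated over $\Bbbk[\kappa]$ by the elements $p,\,pw_1,\,pw_2$ with $p\in\{1,y,z,zy\}$. The powers of $\kappa$ are nonzero since $w_1\kappa^n=w_{2n+1}\ne0$, so $\Bbbk[\kappa]$ is a polynomial ring. A finite module over a central noetherian subalgebra is a noetherian algebra, so $C$ is noetherian. Finally $\kappa=u^2$, so $\Bbbk[u]\to C$ with $\deg u=1$ is finite on both sides; by (1) it has $\operatorname{Torreg}=0$, so $c(C)=0$. This proves Proposition 2. $\blacksquare$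

To raise the Tor-regularity while keeping $c=0$, take tensor powers.

**Lemma 3.** Let $A,A'$ be connected graded algebras with $\operatorname{Torreg}({}_A\Bbbk)$ and $\operatorname{Torreg}({}_{A'}\Bbbk)$ finite. Then $\operatorname{Torreg}({}_{A\otimes A'}\Bbbk)=\operatorname{Torreg}({}_A\Bbbk)+\operatorname{Torreg}({}_{A'}\Bbbk)$.

*Proof.* Let $P\to\Bbbk$ and $P'\to\Bbbk$ be free resolutions of right modules over $A$ and $A'$. By Künneth over $\Bbbk$, $P\otimes P'$ is a free resolution of $\Bbbk$ over $A\otimes A'$. Applying $-\otimes_{A\otimes A'}\Bbbk$ gives $(P\otimes_A\Bbbk)\otimes(P'\otimes_{A'}\Bbbk)$, so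
$$\operatorname{Tor}_n^{A\otimes A'}(\Bbbk,\Bbbk)\cong\bigoplus_{i+j=n}\operatorname{Tor}_i^A(\Bbbk,\Bbbk)\otimes\operatorname{Tor}_j^{A'}(\Bbbk,\Bbbk).$$
The degree of a tensor product of nonzero spaces is the sum of the degrees. So the regularity is the supremum over all pairs $(i,j)$ of $(\deg\operatorname{Tor}^A_i-i)+(\deg\operatorname{Tor}^{A'}_j-j)$, which is the sum of the two suprema. $\blacksquare$

Also, if $T\to A$ and $T'\to A'$ are finite, so is $T\otimes T'\to A\otimes A'$: tensors of generators generate. Therefore $C^{\otimes r}$ is finite over the central polynomial ring $\Bbbk[\kappa_1,\dots,\kappa_r]$, hence noetherian, and it is finite over $\Bbbk[u_1,\dots,u_r]$ with all $\deg u_i=1$. So $c(C^{\otimes r})=0$ while $\operatorname{Torreg}(\Bbbk)=r$ over $C^{\otimes r}$. No finite value $\phi(0)$ is possible, and $\phi$ does not exist.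

## 4. Maps around a cycle: the Koszul algebras $B_m$

For the other direction we want Koszul algebras over which every regular $T$ must have large degrees. View $D$ differently: let $V_0,V_1$ be two lines, $x:V_0\to V_1$ and $z:V_1\to V_0$ isomorphisms. Alternating words are compositions, and $D$ consists of $\Bbbk$ and the positive-length compositions around a cycle of length $2$. Replace $2$ by $m$ and let the spaces have any positive dimensions: for $V=\bigoplus_{i\in\mathbb Z/m}V_i$ put
$$S=\bigoplus_{n\ge0}S_n,\qquad S_n=\bigoplus_{i\in\mathbb Z/m}\operatorname{Hom}(V_i,V_{i+n}),\qquad B=\Bbbk\oplus S_{\ge1},$$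
with composition as multiplication. Let $\zeta\in S_m$ be $\mathrm{id}_V$ placed in degree $m$. It commutes with everything in $S$, its powers are nonzero, and $B_{n+m}=\zeta B_n$ for $n\ge1$. So $B$ is generated over the central polynomial ring $\Bbbk[\zeta]$ by the finite-dimensional space $B_0\oplus\dots\oplus B_m$. Hence $B$ is noetherian, and by (1)
$$c(B)\le\operatorname{Torreg}({}_{\Bbbk[\zeta]}\Bbbk)=m-1.\tag{6}$$

**Equal dimensions are not enough.** The first try is $\dim V_i=1$ for all $i$, or all $\dim V_i$ equal. Then we may identify all $V_i$ with one space, and the sum $u\in S_1$ of the identity maps $V_i\to V_{i+1}$ satisfies $u^m=\zeta$. So $\Bbbk[u]\to B$ is finite with $\deg u=1$, and $c(B)=0$: this is what happened for $D$. To forbid such a root of $\zeta$, make the dimensions unequal.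

**Definition.** Fix $m\ge2$ and $N=2m-1$. The algebra $B_m$ is $B$ for $\dim V_0=N$ and $\dim V_i=1$ for $i\ne0$.

*Example.* For $m=2$, $\dim V_0=3$ and $\dim V_1=1$. Degree $1$ is spanned by the coordinates $a_1,a_2,a_3:V_0\to V_1$ and the dual vectors $b_1,b_2,b_3:V_1\to V_0$. We have $a_ia_j=b_ib_j=0$; the products $a_ib_j=\delta_{ij}\,a_1b_1$ span $\operatorname{End}(V_1)$; the products $b_ja_i$ are the nine matrix units of $\operatorname{End}(V_0)$; and $\zeta=a_1b_1+\sum_ib_ia_i$. The dimensions of $B_2$ are $1,6,10,6,10,\dots$.

**One variable is now excluded.** Suppose $T=\Bbbk[v]$ with $\deg v=d$ and $T\to B_m$ is finite. Let $M=\bigoplus_{n\ge0}V_{n\bmod m}$, with $V_{n \bmod m}$ in degree $n$ and $S$ acting by its maps. It is finitely generated over $\Bbbk[\zeta]$, hence over $B_m$, hence over $\Bbbk[v]$, so $vM_{j-d}=M_j$ for $j\gg0$. Taking $j\equiv0$ mod $m$, we get a surjection $V_{-d}\to V_0$. As $N>1$, this forces $m\mid d$, so $d\ge m$ and $\operatorname{Torreg}({}_T\Bbbk)=d-1\ge m-1$. For this, $N=2$ would do.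

The argument stops as soon as $T$ has several generators. If $T$ has $k\ge N$ generators of degree $1$, what we get is a surjection from $k$ copies of $V_{-1}$ onto $V_0$, and this contradicts nothing. Surjectivity only sees the start of a resolution of $M$ over $T$; we shall have to count the whole resolution. That is Section 5. First we check that the new algebras are still Koszul.

**Proposition 4.** $B_m$ is Koszul, that is, $\operatorname{Torreg}({}_{B_m}\Bbbk)=0$.

Write $B=B_m$. Note that $S_0=\prod_i\operatorname{End}(V_i)$ is semisimple.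

**Step 1: $S_n\otimes_{S_0}S_1\cong S_{n+1}$ by composition.** This says that $S$ is built freely over $S_0$ from $S_1$. Splitting by the intermediate space, we must show that composition
$$\operatorname{Hom}(W,U)\otimes_{\operatorname{End}W}\operatorname{Hom}(V',W)\to\operatorname{Hom}(V',U)$$
is an isomorphism for finite-dimensional $U,V'$ and $W\neq0$. It is so for $U=V'=W$. Both sides are additive in $U$ and $V'$, so it is so for $U=W^a$, $V'=W^b$, and then for direct summands of these. Every finite-dimensional space is a direct summand of some $W^a$, because $W\ne0$. Here all $V_i\neq0$.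

**Step 2: a syzygy sequence.** The aim is a class of $B$-modules, containing $B_{\ge1}$, that is closed under taking first syzygies up to shift. For a finite-dimensional left $S_0$-module $K$ let $L(K)=S_{\ge1}\otimes_{S_0}K$, a left $B$-module. By Step 1, its component in degree $n+1$, for $n\ge1$, is
$$S_{n+1}\otimes_{S_0}K\cong S_n\otimes_{S_0}Y,\qquad Y:=S_1\otimes_{S_0}K,$$
so $L(K)$ is generated by $Y$, in degree $1$. Consider the surjection $B\otimes Y\to L(K)$ from the free module, with $Y$ in degree $1$. In degree $1$ it is the identity of $Y$. In degree $n+1$ with $n\ge1$ it is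
$$S_n\otimes Y=S_n\otimes_{S_0}(S_0\otimes Y)\to S_n\otimes_{S_0}Y .$$
Let $K'=\ker(S_0\otimes Y\to Y)$, a finite-dimensional left $S_0$-module. Since $S_0$ is semisimple, $S_n$ is flat over it, so the kernel is $S_n\otimes_{S_0}K'$. These kernels, over all $n\ge1$, form $S_{\ge1}\otimes_{S_0}K'$ with $S_n\otimes_{S_0}K'$ in degree $n+1$, and $B$ acts on the left factor. So
$$0\to L(K')(-1)\to B\otimes Y\to L(K)\to0\tag{7}$$
is an exact sequence of $B$-modules.

**Step 3: concentration.** The aim is to read off Tor. We claim that for all $i\ge0$ and all $K$, $\operatorname{Tor}_i^B(\Bbbk,L(K))$ is concentrated in degree $i+1$. For $i=0$ this holds because $L(K)$ is generated in degree $1$. For $i\ge1$, (7) gives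
$$\operatorname{Tor}_i^B(\Bbbk,L(K))\cong\operatorname{Tor}^B_{i-1}(\Bbbk,L(K'))(-1).$$
For $i\ge2$ this is immediate; for $i=1$, $\operatorname{Tor}_1^B(\Bbbk,L(K))$ is the kernel of $\Bbbk\otimes_BL(K')(-1)\to Y$, and that map is zero since its source lives in degree $2$ and its target in degree $1$. Induction on $i$ proves the claim. Now $B_{\ge1}=S_{\ge1}=L(S_0)$, so for $i\ge1$, $\operatorname{Tor}_i^B(\Bbbk,\Bbbk)\cong\operatorname{Tor}_{i-1}^B(\Bbbk,B_{\ge1})$ is concentrated in degree $i$. $\blacksquare$

## 5. Counting Betti numbers through two windows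

**Proposition 5.** Let $T$ be a noetherian connected graded algebra of finite global dimension and let $f:T\to B_m$ be a finite map. Then $\operatorname{Torreg}({}_T\Bbbk)\ge m-1$. Hence $c(B_m)=m-1$.

The plan is to unroll the cycle into a line, on which the dimensions of the graded pieces read
$$\dots,\ 1,\ 1,\ N,\ \underbrace{1,\dots,1}_{m-1},\ N,\ 1,\ 1,\ \dots$$
The module $M$ starts at a big space $V_0$ in degree $0$, and $M'$ starts just after it. If $\operatorname{Torreg}({}_T\Bbbk)=s$ is small, all the homology of $M$ can be recovered from the $s+1$ positions just to the left of degree $0$, and all the homology of $M'$ from the $s+1$ positions just to the right. If these windows contain only lines, both homologies are small. But $M/M'$ is $N$ copies of $\Bbbk$, whose homology is large.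

**Step 1: general bounds over $T$.** The aim is to control Tor of an arbitrary module, possibly unbounded below and not finitely generated, by the homology of $\Bbbk$. Write $\operatorname{Tor}_i(X)=\operatorname{Tor}_i^T(\Bbbk,X)$ for left $T$-modules $X$, and $\beta(X)=\sum_i\dim\operatorname{Tor}_i(X)$. Let $E_i=\operatorname{Tor}_i(\Bbbk)$, $\beta=\beta(\Bbbk)=\sum_i\dim E_i$, $s=\operatorname{Torreg}({}_T\Bbbk)$.

Since $T$ is right noetherian, the right module $\Bbbk$ has a minimal free resolution $P$ with finitely generated terms. Minimality means that the differentials vanish after $-\otimes_T\Bbbk$, so the generating space of $P_i$ is $E_i$ and $P_i\cong E_i\otimes T$. Each $E_i$ is finite-dimensional, and $E_i=0$ when $i$ exceeds the global dimension of $T$. So $\beta<\infty$ and $0\le s<\infty$; also $\beta\ge1$, as $E_0=\Bbbk$. The space $E_i$ lives in degrees $\ge i$: this holds for $i=0$, and for $i\ge1$ the space $E_i$ maps to minimal generators of a submodule of $P_{i-1}T_{\ge1}$, which lives in degrees $\ge(i-1)+1$ by induction. By definition of $s$,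
$$E_i\ \text{lives in degrees } i,\,i+1,\dots,i+s.\tag{8}$$
For any $X$, $\operatorname{Tor}_i(X)$ is the $i$-th homology of $P\otimes_TX$, whose $i$-th term is $E_i\otimes X$. So $\operatorname{Tor}_i(X)$ is a subquotient of $E_i\otimes X$, and (8) gives three facts.

(a) If $X_j=0$ for $j<e$, then $\operatorname{Tor}_i(X)_j=0$ for $j<e+i$.

(b) If $X_j=0$ for $j>e$, then $\operatorname{Tor}_i(X)_j=0$ for $j>e+i+s$.

(c) If $X$ is finite-dimensional, then $\beta(X)\le\beta\dim X$.

We also use: (d) if $X$ is finitely generated, then each $\operatorname{Tor}_i(X)$ is finite-dimensional. Indeed $T$ is left noetherian, so $X$ has a resolution by finitely generated free modules.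

From now on suppose, for a contradiction, that $s\le m-2$.

**Step 2: the unrolled module.** The aim is to set up the line described above as a $T$-module. Let $\widehat M=\bigoplus_{n\in\mathbb Z}\widehat M_n$ with $\widehat M_n=V_{n\bmod m}$. A map in $\operatorname{Hom}(V_i,V_{i+n})\subseteq S_n$ acts on each $\widehat M_k$ with $k\equiv i$ mod $m$, sending it to $\widehat M_{k+n}$, and it acts by zero on the other $\widehat M_k$. This makes $\widehat M$ a left $S$-module, hence a $B_m$-module, hence a $T$-module via $f$. For $a\in\mathbb Z$, $\widehat M_{\ge a}$ is a submodule. It is generated over $\Bbbk[\zeta]$ by its components of degrees $a,\dots,a+m-1$, so it is finitely generated over $B_m$, and over $T$ because $B_m$ is a finitely generated left $T$-module.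

The element $\zeta$ acts on $\widehat M$ as the identity $\widehat M_n\to\widehat M_{n+m}$, so bijectively, and it commutes with $T$ because it is central in $B_m$. Hence $\zeta^q$ gives an isomorphism of $T$-modules
$$\widehat M_{\ge a-qm}\cong\widehat M_{\ge a}(qm).\tag{9}$$

**Step 3: $\operatorname{Tor}_i(\widehat M)=0$ for all $i$.** The aim is to be able to trade a right half of the line for the complementary left half. Since $\widehat M=\bigcup_q\widehat M_{\ge-qm}$ and Tor commutes with direct limits, $\operatorname{Tor}_i(\widehat M)_j$ is the direct limit over $q$ of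
$$\operatorname{Tor}_i(\widehat M_{\ge-qm})_j\cong\operatorname{Tor}_i(\widehat M_{\ge0})_{j+qm},$$
by (9) with $a=0$. By (d), $\operatorname{Tor}_i(\widehat M_{\ge0})$ is finite-dimensional, so the right-hand side is $0$ for $q\gg0$. The limit is $0$.

Put $H^{(a)}=\widehat M/\widehat M_{\ge a}$, which lives in degrees $\le a-1$. The long exact sequence of $0\to\widehat M_{\ge a}\to\widehat M\to H^{(a)}\to0$ gives
$$\operatorname{Tor}_i(\widehat M_{\ge a})\cong\operatorname{Tor}_{i+1}(H^{(a)})\qquad\text{for all }i\ge0.\tag{10}$$
Put $M=\widehat M_{\ge0}$ and $M'=\widehat M_{\ge1}$.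

**Step 4: the left window, $\beta(M)\le(s+1)\beta$.** The aim is to see that the homology of $M$ comes from degrees $-(s+1),\dots,-1$. By (a), $\operatorname{Tor}_i(M)_j\ne0$ forces $j\ge i$. Let $H=H^{(0)}$, in degrees $\le-1$, and let $F=H_{\ge-(s+1)}$, a submodule of $H$ living in degrees $-(s+1),\dots,-1$. The quotient $H/F$ lives in degrees $\le-(s+2)$, so by (b) $\operatorname{Tor}_{i+1}(H/F)$ vanishes in degrees
$$>-(s+2)+(i+1)+s=i-1 .$$
So for $j\ge i$ the exact sequence
$$\operatorname{Tor}_{i+1}(F)_j\to\operatorname{Tor}_{i+1}(H)_j\to\operatorname{Tor}_{i+1}(H/F)_j=0$$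
shows that $\operatorname{Tor}_{i+1}(F)_j$ maps onto $\operatorname{Tor}_{i+1}(H)_j\cong\operatorname{Tor}_i(M)_j$, by (10). Hence $\dim\operatorname{Tor}_i(M)\le\dim\operatorname{Tor}_{i+1}(F)$. Summing over $i$ and using (c),
$$\beta(M)\le\beta(F)\le\beta\dim F=\beta\sum_{n=1}^{s+1}\dim V_{-n}=(s+1)\beta .$$
The last equality is where $s\le m-2$ enters: for $1\le n\le s+1\le m-1$ we have $-n\not\equiv0$ mod $m$, so $\dim V_{-n}=1$.

**Step 5: the right window, $\beta(M')\le(s+1)\beta$.** The aim is the mirror statement, with degrees $1,\dots,s+1$. The module $H^{(1)}$ lives in degrees $\le0$, so by (10) and (b)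
$$\operatorname{Tor}_i(M')_j\cong\operatorname{Tor}_{i+1}(H^{(1)})_j=0\qquad\text{for }j>i+1+s .$$
On the other hand, by (a), $\operatorname{Tor}_i(\widehat M_{\ge s+2})_j=0$ for $j<i+s+2$. Let $G=M'/\widehat M_{\ge s+2}$, and look at the exact sequence
$$\operatorname{Tor}_i(\widehat M_{\ge s+2})_j\to\operatorname{Tor}_i(M')_j\to\operatorname{Tor}_i(G)_j .$$
For $j\le i+s+1$ the first term is $0$; for $j\ge i+s+2$ the middle term is $0$. In either case the second map is injective. So $\beta(M')\le\beta(G)$, and $G$ lives in degrees $1,\dots,s+1$. By (c),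
$$\beta(M')\le\beta\sum_{n=1}^{s+1}\dim V_n=(s+1)\beta ,$$
again because $s+1\le m-1$.

**Step 6: the contradiction.** The aim is to compare with the big space in degree $0$. The quotient $M/M'$ is $V_0$ in the single degree $0$, so $T_{\ge1}$ acts on it by zero and $M/M'\cong\Bbbk^N$. The exact sequence
$$\operatorname{Tor}_i(M)\to\operatorname{Tor}_i(\Bbbk^N)\to\operatorname{Tor}_{i-1}(M')$$
(with $\operatorname{Tor}_{-1}=0$) gives $N\dim E_i\le\dim\operatorname{Tor}_i(M)+\dim\operatorname{Tor}_{i-1}(M')$. Summing over $i$,
$$N\beta\le\beta(M)+\beta(M')\le2(s+1)\beta .$$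
As $0<\beta<\infty$, we may cancel: $N\le2(s+1)\le2(m-1)=2m-2$. But $N=2m-1$. So $s\ge m-1$.

For the last assertion, every noetherian AS regular $T$ is noetherian connected graded of finite global dimension, so $c(B_m)\ge m-1$, and (6) gives equality. $\blacksquare$

So $\operatorname{Torreg}({}_{B_m}\Bbbk)=0$ while $c(B_m)=m-1$ is finite and arbitrarily large. No finite value $\psi(0)$ is possible, and $\psi$ does not exist.

## 6. Every pair: $C^{\otimes r}\otimes B_{c+1}$

*Proof of Theorem 1.* Given $(r,c)$, let
$$A=C^{\otimes r}\otimes B_{c+1},\qquad\text{with } B_1:=\Bbbk\ \text{ when } c=0,$$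
and with $C^{\otimes0}=\Bbbk$.

**Step 1: finiteness.** This makes $A$ an admissible algebra. By Proposition 2 and Section 4, each factor is finite over its central polynomial subalgebra $\Bbbk[\kappa_i]$ or $\Bbbk[\zeta]$. So $A$ is finite over the central polynomial subalgebra $\Bbbk[\kappa_1,\dots,\kappa_r,\zeta]$, where $\zeta$ is omitted if $c=0$. In particular $A$ is noetherian, and it is connected graded.

**Step 2: Tor-regularity.** This computes the first invariant. By Lemma 3, with Propositions 2 and 4 (and $\operatorname{Torreg}=0$ for $B_1=\Bbbk$), $\operatorname{Torreg}({}_A\Bbbk)=r\cdot1+0=r$.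

**Step 3: $c(A)\le c$.** This exhibits one good $T$. The tensor product of the finite maps $\Bbbk[u_i]\to C$ and $\Bbbk[\zeta]\to B_{c+1}$ is a finite map $\Bbbk[u_1,\dots,u_r,\zeta]\to A$, with $\deg u_i=1$ and $\deg\zeta=c+1$ (again $\zeta$ is omitted if $c=0$). By (1), the Tor-regularity of $\Bbbk$ over this polynomial ring is $c$.

**Step 4: $c(A)\ge c$.** This shows that no other $T$ does better. If $c=0$ there is nothing to prove. If $c\ge1$, let $T\to A$ be finite with $T$ noetherian AS regular, or just noetherian connected graded of finite global dimension. The augmentation $C^{\otimes r}\to\Bbbk$ induces a surjection $A\to B_{c+1}$. The composite $T\to A\to B_{c+1}$ is finite, because the images of module generators of $A$ generate the quotient $B_{c+1}$ on either side. By Proposition 5 with $m=c+1\ge2$, $\operatorname{Torreg}({}_T\Bbbk)\ge c$.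

Hence $\operatorname{Torreg}({}_A\Bbbk)=r$ and $c(A)=c$. $\blacksquare$
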